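\title{Compact operators with increasing spectrum and the Cauchy transform}

\begin{abstract}
An operator on $L^2(X,\mu)$ has increasing spectrum if the spectrum of its compression to $L^2(E)$ grows with the measurable set $E$. We show that a compact operator with increasing spectrum need not leave any non-trivial subspace $L^2(E)$ invariant: the Cauchy transform on the unit disc is a counterexample. We then determine when the answer is positive. Every compact operator with increasing spectrum has such an invariant subspace if and only if $\mu$ has an atom, and every such operator is triangularized by a maximal chain of subspaces $L^2(E)$ if and only if $\mu$ is purely atomic. Hilbert--Schmidt operators with increasing spectrum are triangularizable in this sense for every $\mu$, and the Schatten exponent $2$ is sharp.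
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $\mu$ be a positive measure on a set $X$ such that $L^2(X,\mu)$ is a separable complex Hilbert space of dimension at least $2$. Operators are bounded and linear, and $\sigma(T)$ is the spectrum of $T$. For $\phi\in L^\infty(X,\mu)$ let $M_\phi f=\phi f$, and let $M^\infty(X,\mu)$ be the algebra of all $M_\phi$. For a measurable set $E$, the \emph{standard projection} $P_E$ is multiplication by $\chi_E$. Its range $L^2(E)$, the space of functions that vanish almost everywhere off $E$, is a \emph{standard subspace}, and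
\[
T_E=P_ET|_{L^2(E)}
\]
is a \emph{standard compression} of $T$. We identify $E$ and $F$ when $P_E=P_F$, we write $E\subseteq F$ when $L^2(E)\subseteq L^2(F)$, and we call $E$ \emph{$T$-invariant} when $L^2(E)$ is. The operator on the zero space has empty spectrum.

An operator $T$ is \emph{decomposable} if it has an invariant standard subspace other than $0$ and $L^2(X,\mu)$. A \emph{standard triangularization} of $T$ is a chain of $T$-invariant standard subspaces that is maximal among chains of \emph{all} standard subspaces, invariant or not. It is \emph{multiplicity-free} if the closed span of its projections in the weak operator topology is $M^\infty(X,\mu)$. Finally, $T$ has \emph{increasing spectrum} (relative to standard compressions) if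
\[
E\subseteq F\ \Longrightarrow\ \sigma(T_E)\subseteq\sigma(T_F).
\]

For counting measure on $\{1,\dots,n\}$ these notions belong to matrix theory. Standard subspaces are coordinate subspaces, standard compressions are principal submatrices, and a standard triangularization is a permutation of the basis that makes $T$ upper triangular. If such a permutation exists, then every principal submatrix is triangular in the induced order, so $\sigma(T_E)=\{t_{ii}:i\in E\}$ and the spectrum is increasing. The converse already holds for $n=2$: the characteristic polynomial of $T$ is $(x-t_{11})(x-t_{22})-t_{12}t_{21}$, and if $t_{11}$ is one of its roots then $t_{12}t_{21}=0$. It is natural to ask how far this converse extends. Marcoux, Mastnak and Radjavi proved the following.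
\begin{enumerate}
\item If $\mu$ is counting measure and $\sigma(T_E)\subseteq\sigma(T_F)$ for all $E\subseteq F$ with $L^2(F)$ finite-dimensional, then $T$ admits a multiplicity-free standard triangularization.
\item If $T$ has finite rank and increasing spectrum, then $T$ admits a multiplicity-free standard triangularization.
\item There is a compact quasinilpotent operator with increasing spectrum none of whose standard triangularizations is multiplicity-free.
\end{enumerate}
So for compact operators one has to give up multiplicity-freeness. The following question, which we take from Drnov\v{s}ek \cite{Drnovsek}, asks whether the rest survives.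

\begin{quote}
\emph{Let $K$ be a compact operator on $L^2(X,\mu)$ with increasing spectrum. Does $K$ admit a standard triangularization? In particular, is $K$ decomposable?}
\end{quote}

Compact operators are norm limits of finite-rank operators, so (2) suggests a positive answer. The answer is negative. Let $\mathbb D$ be the open unit disc and $dA$ area measure; we write $|E|$ for the area of $E$. For $p\ge1$ let $\mathcal S_p$ be the Schatten class of compact operators whose singular numbers are $p$-summable; $\mathcal S_2$ is the Hilbert--Schmidt class.

\begin{theorem}\label{thm:A}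
The Cauchy transform
\[
(Cf)(z)=\int_{\mathbb D}\frac{f(w)}{z-w}\,dA(w),\qquad f\in L^2(\mathbb D,dA),
\]
is compact, and $C\in\mathcal S_p$ for every $p>2$. For every $E\subseteq\mathbb D$ of positive measure, $\sigma(C_E)=\{0\}$; hence $C$ has increasing spectrum. But $C$ has no non-trivial invariant standard subspace. So $C$ is not decomposable and admits no standard triangularization.
\end{theorem}

Two features of this example stand out: area measure has no atoms, and $C$ just fails to be Hilbert--Schmidt. Our second theorem says that both are necessary. Call $E$ an \emph{atom} if $P_E$ has rank one. A set is \emph{atomless} if it contains no atom, and $\mu$ is \emph{purely atomic} if the spaces $L^2(E)$ with $E$ an atom span a dense subspace of $L^2(X,\mu)$. Let $\mathcal E$ be a chain of sets. For $E\in\mathcal E$ let $E_-$ be the least set that contains every $F\in\mathcal E$ with $F\subsetneq E$; it exists by Section~\ref{sec:prelim}. If $E_-\ne E$, the pair $E_-\subsetneq E$ is a \emph{gap} of $\mathcal E$, and its dimension is $\dim L^2(E\setminus E_-)$.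

\begin{theorem}\label{thm:B}
Let $(X,\mu)$ be as above.
\begin{enumerate}
\item[(i)] Every compact operator on $L^2(X,\mu)$ with increasing spectrum is decomposable if and only if $\mu$ has an atom.
\item[(ii)] Every compact operator on $L^2(X,\mu)$ with increasing spectrum admits a standard triangularization if and only if $\mu$ is purely atomic.
\item[(iii)] Let $K$ be compact with increasing spectrum and let $\mathcal E$ be a maximal chain of $K$-invariant sets. For each gap $E_-\subsetneq E$ of $\mathcal E$, the set $G=E\setminus E_-$ is either an atom, or atomless with $K_G$ indecomposable and all standard compressions of $K_G$ quasinilpotent. If every gap is one-dimensional, then $\mathcal E$ is a standard triangularization of $K$.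
\item[(iv)] Every Hilbert--Schmidt operator with increasing spectrum admits a standard triangularization, for any $\mu$. The exponent $2$ is sharp: if $\mu$ is not purely atomic, there is $K\in\bigcap_{p>2}\mathcal S_p$ with increasing spectrum and no standard triangularization; if $\mu$ is atomless, $K$ can be taken indecomposable.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:A} is proved in Section~\ref{sec:cauchy}, which can be read on its own. The positive statements of Theorem~\ref{thm:B} rest on one combinatorial device, explained for matrices in Section~\ref{sec:matrices}: the spectral hypothesis yields identities for principal minors, and these identities forbid a shortest cycle in the directed graph of nonzero entries. Sections~\ref{sec:spectra}--\ref{sec:atom} carry the device over to a measure with an atom and a continuous part, by eliminating the continuous part with a Schur complement. Section~\ref{sec:gaps} passes from one invariant subspace to a chain. Section~\ref{sec:HS} runs the device on the kernel of a Hilbert--Schmidt operator, with traces in place of minors, and Section~\ref{sec:end} transplants the Cauchy transform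 to an arbitrary atomless space.

\section{Conventions and standard facts}\label{sec:prelim}

\subsection*{Reduction to a finite measure}
Let $(f_n)$ be dense in $L^2(X,\mu)$ and $X_0=\bigcup_n\{f_n\ne0\}$. Each set $\{|f_n|>1/k\}$ has finite measure, so $X_0$ is $\sigma$-finite. Every $f\in L^2$ is the almost everywhere limit of a subsequence of $(f_n)$, so it vanishes almost everywhere off $X_0$. Thus $P_E=P_{E\cap X_0}$ for all $E$, and we may replace $X$ by $X_0$. Choose $w>0$ with $\int w\,d\mu<\infty$. Multiplication by $w^{-1/2}$ is a unitary from $L^2(\mu)$ onto $L^2(w\mu)$ that commutes with every $P_E$. So \emph{we assume from now on that $\mu$ is finite}; our identification of sets is then equality up to null sets, and our atoms are the atoms of measure theory. (An atom of infinite measure of the original space carries no nonzero $L^2$ function and has been discarded.) There are countably many atoms. We regard them as points and write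
\[
X=A\sqcup Y,
\]
where $A$ is the set of atoms and $Y$ is atomless. For $i\in A$ let $e_i=\mu(i)^{-1/2}\chi_{\{i\}}$; these functions form an orthonormal basis of $L^2(A)$. The measure $\mu$ is purely atomic exactly when $Y$ is null.

We use the \emph{bilinear} pairing $\langle f,g\rangle=\int fg\,d\mu$ and the transpose $T^t$ defined by $\langle Tf,g\rangle=\langle f,T^tg\rangle$. Then $M_\psi^t=M_\psi$. We often write $\psi$ for $M_\psi$, and $\operatorname{supp}f=\{f\ne0\}$.

\subsection*{Measure theory}
\begin{enumerate}
\item[(M1)] Every family $\mathcal F$ of sets has a least upper bound $\sup\mathcal F$, which is the union of a countable subfamily (take a countable union of maximal measure), and a greatest lower bound $\inf\mathcal F$ (take complements). Moreover $L^2(\sup\mathcal F)$ is the closed span and $L^2(\inf\mathcal F)$ the intersection of the spaces $L^2(F)$, $F\in\mathcal F$. Hence suprema and infima of $T$-invariant sets are $T$-invariant.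
\item[(M2)] An atomless set $F$ has subsets of every measure $s\in[0,\mu(F)]$. Repeated halving gives increasing sets $F_t$ with $\mu(F_t)=t\mu(F)$ for dyadic $t\in[0,1]$, with $F_0=\emptyset$ and $F_1=F$, and $F_t=\bigcup_{s\le t}F_s$ extends the family to all $t\in[0,1]$. Also, $F$ has finite partitions into blocks of arbitrarily small measure.
\item[(M3)] The measure algebra is separable in the metric $\|\chi_E-\chi_F\|_2$, being a subset of $L^2$. If $(D_n)$ is a dense sequence of subsets of $Y$ and $\mathcal P_n$ is the partition of $Y$ generated by $D_1,\dots,D_n$, then the functions that are constant on the blocks of some $\mathcal P_n$ are dense in $L^1(Y)$.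
\item[(M4)] If $h\in L^1(B_1\times\dots\times B_n)$ has integral zero over every product $E_1\times\dots\times E_n$ with $E_r\subseteq B_r$, then $h=0$ almost everywhere, because such products are closed under intersection and generate the product $\sigma$-algebra.
\end{enumerate}

\begin{lemma}\label{lem:standard}
A closed subspace $\mathcal M\subseteq L^2(X,\mu)$ that is invariant under all $M_\psi$, $\psi\in L^\infty$, is standard.
\end{lemma}

\begin{proof}
Let $F=\sup\{\operatorname{supp}h:h\in\mathcal M\}$, so $\mathcal M\subseteq L^2(F)$. Let $g\in L^2(F)$ satisfy $\langle g,h\rangle=0$ for all $h\in\mathcal M$. Then $\int\psi gh\,d\mu=0$ for all $\psi\in L^\infty$, so $gh=0$. Thus $g$ vanishes on each $\operatorname{supp}h$, hence on $F$ by (M1). So the only continuous functional on $L^2(F)$ that annihilates $\mathcal M$ is $0$, and $\mathcal M=L^2(F)$.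
\end{proof}

\subsection*{Spectral theory}
The nonzero spectrum of a compact operator consists of eigenvalues of finite algebraic multiplicity that can accumulate only at $0$. An operator is \emph{quasinilpotent} if it has no nonzero spectrum. For any operators, $\sigma(T_1T_2)\setminus\{0\}=\sigma(T_2T_1)\setminus\{0\}$. In particular $P_ET$, $P_ETP_E$ and $T_E$ have the same nonzero spectrum. If $\Gamma$ is a circle disjoint from $\sigma(T)$, the Riesz projection $\frac1{2\pi\sqrt{-1}}\int_\Gamma(\zeta-T)^{-1}\,d\zeta$ is an idempotent, and it is nonzero exactly when $T$ has spectrum inside $\Gamma$.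

\begin{lemma}\label{lem:stab}
Let $T_n,T$ be compact with $\|T_n-T\|\to0$.
\begin{enumerate}
\item[(a)] If $\Gamma$ is a circle disjoint from $\sigma(T)$ whose closed disc does not contain $0$, then for large $n$ the circle $\Gamma$ is disjoint from $\sigma(T_n)$, and the Riesz projections of $T_n$ and $T$ over $\Gamma$ have the same finite rank.
\item[(b)] If $\sigma(T_n)\setminus\{0\}=D$ for all $n$, then $\sigma(T)\setminus\{0\}=D$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By the Neumann series, $(\zeta-T_n)^{-1}$ exists for large $n$ and converges to $(\zeta-T)^{-1}$ uniformly on $\Gamma$. So the Riesz projections converge in norm. If idempotents satisfy $\|Q-Q'\|<1$, then each is injective on the range of the other (if $x=Qx\neq0$ and $Q'x=0$ then $\|x\|=\|(Q-Q')x\|<\|x\|$), so their ranks agree. The rank is finite because $\Gamma$ encloses finitely many eigenvalues of $T$, all nonzero.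

(b) The invertible operators form an open set, so $D\subseteq\sigma(T)$. Let $\lambda\in\sigma(T)\setminus\{0\}$ and take a circle around $\lambda$ whose closed disc contains no other point of $\sigma(T)\cup\{0\}$. By (a), $T_n$ has spectrum inside the circle for large $n$. This spectrum lies in $D\subseteq\sigma(T)$, so it is $\{\lambda\}$, and $\lambda\in D$.
\end{proof}

\section{The Cauchy transform}\label{sec:cauchy}

\subsection*{The model on the line}
Consider the Volterra operator $(Vf)(x)=\int_0^xf$ on $L^2[0,1]$. Suppose $\chi_EVf=\lambda f$ with $f\in L^2(E)$ and $\lambda\ne0$. Then $u=Vf$ is absolutely continuous, $u'=f=\lambda^{-1}\chi_Eu$ and $u(0)=0$. With $v(x)=\lambda^{-1}|E\cap[0,x]|$ the function $e^{-v}u$ has derivative zero, so $u=0$ and $f=0$. Thus all compressions of $V$ are quasinilpotent, and the reason is \emph{uniqueness} for the equation $u'=au$. The invariant sets $[t,1]$ come from a different source: the kernel $\chi_{(0,\infty)}(x-y)$ vanishes on half of the square.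

On the line the two properties cannot be separated by changing the fundamental solution of $d/dx$. For the kernel $\chi_{(0,\infty)}(x-y)-\theta$ with $\theta\notin\{0,1\}$, which vanishes nowhere, take $\lambda\neq0$ with $e^{|E|/\lambda}=(\theta-1)/\theta$, and put $u=e^{v}$ and $f=u'$. Then $\int_0^1f=u(1)-1=-1/\theta$, so $\int_0^xf-\theta\int_0^1f=u(x)$ and $\chi_Eu=\lambda f$: the compression to $E$ has the eigenvalue $\lambda$.

In the plane they can be separated. The operator $\bar\partial=\frac12(\partial_x+\sqrt{-1}\,\partial_y)$ has the fundamental solution $1/(\pi z)$, that is, $\bar\partial\,\frac1{\pi z}=\delta_0$ in the sense of distributions. This function vanishes nowhere, but it tends to $0$ at infinity. The condition $u(\infty)=0$ replaces $u(0)=0$, the integrating factor $e^{-v}$ still works, and Liouville's theorem supplies uniqueness.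

\begin{proof}[Proof of Theorem~\ref{thm:A}]
\emph{Compactness and the Schatten class.} For $0<\varepsilon<1$ write $C=N_\varepsilon+H_\varepsilon$, where the kernel of $N_\varepsilon$ is $(z-w)^{-1}$ restricted to $|z-w|<\varepsilon$ and that of $H_\varepsilon$ is the rest. Schur's test bounds the norm of an integral operator by $M$ if the modulus of its kernel has integral at most $M$ in each variable separately. Hence
\[
\|N_\varepsilon\|\le\int_{|\zeta|<\varepsilon}\frac{dA(\zeta)}{|\zeta|}=2\pi\varepsilon,\qquad
\|H_\varepsilon\|_{\mathcal S_2}^2\le\int_{\mathbb D}\int_{\varepsilon\le|\zeta|\le2}\frac{dA(\zeta)}{|\zeta|^2}\,dA(z)=2\pi^2\log\frac2\varepsilon .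
\]
So $C$ is bounded, and it is compact as a norm limit of Hilbert--Schmidt operators. Let $s_1(T)\ge s_2(T)\ge\cdots$ be the singular numbers of a compact $T$, the eigenvalues of $(T^*T)^{1/2}$. They satisfy $s_m(T+N)\le s_m(T)+\|N\|$ and $m\,s_m(T)^2\le\sum_ks_k(T)^2=\|T\|_{\mathcal S_2}^2$. With $\varepsilon=m^{-1/2}$, $m\ge2$, we get
\[
s_m(C)\le m^{-1/2}\Bigl(2\pi+\pi\sqrt{2\log(2\sqrt m)}\Bigr)=O\bigl((\log m/m)^{1/2}\bigr),
\]
so $\sum_ms_m(C)^p<\infty$ for every $p>2$.

\emph{Compressions.} Let $|E|>0$. Then $L^2(E)$ is infinite-dimensional, so $0\in\sigma(C_E)$, and it suffices to show that the compact operator $C_E$ has no eigenvalue $\lambda\ne0$. Let $f\in L^2(E)$, extended by $0$ to $\mathbb C$, satisfy $\chi_ECf=\lambda f$. Put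
\[
u(z)=\int\frac{f(w)}{z-w}\,dA(w),\quad z\in\mathbb C,\qquad\text{so that}\quad f=\lambda^{-1}\chi_Eu .
\]

First, $u$ is continuous. For $|z|<2$ and $w\in\mathbb D$ we have $|z-w|<3$, so on $\{|z|<2\}$ the function $u$ is the convolution $f*g$ with $g(\zeta)=\zeta^{-1}\chi_{\{|\zeta|<3\}}\in L^{4/3}(\mathbb C)$. Young's inequality $\|f*g\|_r\le\|f\|_p\|g\|_q$, where $\frac1p+\frac1q=1+\frac1r$, gives $f*g\in L^4$ from $f\in L^2$. The eigenvalue equation turns this into $f=\lambda^{-1}\chi_Eu\in L^4$. The exponents $4$ and $4/3$ are conjugate, and a convolution of functions with conjugate exponents in $(1,\infty)$ is continuous. So $u$ is continuous on $\{|z|<2\}$. For $|z|>1$ it is holomorphic, with $|u(z)|\le\|f\|_1/(|z|-1)$. Hence $u$ is continuous on $\mathbb C$ and tends to $0$ at infinity.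

Next, since $u=f*\frac1z$ with $f$ compactly supported,
\[
\bar\partial u=\pi f=au\quad\text{in }\mathcal D'(\mathbb C),\qquad a=\pi\lambda^{-1}\chi_E .
\]
The integrating factor comes from $v(z)=\lambda^{-1}\int_E(z-w)^{-1}\,dA(w)$. The argument just given, applied to $\lambda^{-1}\chi_E\in L^4$, shows that $v$ is continuous and tends to $0$ at infinity, so it is bounded; and $\bar\partial v=a$.

Put $h=e^{-v}u$. We want $\bar\partial h=0$, but $v$ is only known to be continuous, so the product rule is not directly available. Let $\rho_\varepsilon$ be a standard mollifier and $v_\varepsilon=v*\rho_\varepsilon$. Then $v_\varepsilon$ is smooth, $v_\varepsilon\to v$ locally uniformly, and $\bar\partial v_\varepsilon=a*\rho_\varepsilon\to a$ in $L^1_{\mathrm{loc}}$. The product rule for a smooth function times a distribution gives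
\[
\bar\partial(e^{-v_\varepsilon}u)=e^{-v_\varepsilon}\bigl(a-\bar\partial v_\varepsilon\bigr)u .
\]
As $\varepsilon\to0$, the functions $e^{-v_\varepsilon}u$ tend to $h$ locally uniformly, and the right side tends to $0$ in $L^1_{\mathrm{loc}}$ because $u$ and $e^{-v_\varepsilon}$ are locally uniformly bounded. So $\bar\partial h=0$ in $\mathcal D'(\mathbb C)$. By Weyl's lemma a distributional solution of $\bar\partial h=0$ agrees almost everywhere with a holomorphic function; as $h$ is continuous, it is entire. Since $v$ is bounded and $u\to0$ at infinity, $h\to0$ at infinity, and $h=0$ by Liouville's theorem. Hence $u=0$ and $f=\lambda^{-1}\chi_Eu=0$.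

So $\sigma(C_E)=\{0\}$ for $|E|>0$ and $\sigma(C_E)=\emptyset$ for $|E|=0$, and $C$ has increasing spectrum.

\emph{Indecomposability.} Let $E$ be $C$-invariant and $E^c=\mathbb D\setminus E$. The kernel $(z-w)^{-1}$ is integrable on $\mathbb D\times\mathbb D$, and for $E_1\subseteq E^c$, $E_2\subseteq E$ its integral over $E_1\times E_2$ is $\int_{E_1}C\chi_{E_2}\,dA=0$. By (M4) the kernel vanishes almost everywhere on $E^c\times E$. It vanishes nowhere, so $|E|=0$ or $|E^c|=0$. A standard triangularization would therefore be contained in $\{0,L^2(\mathbb D)\}$, and such a chain is not maximal, since the standard subspace of a half disc can be added to it.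
\end{proof}

\section{Matrices and shortest cycles}\label{sec:matrices}

From here through Section~\ref{sec:gaps}, $K$ is a compact operator on $L^2(X,\mu)$ with increasing spectrum. For atoms $i,j$ put
\[
k_{ji}=\langle Ke_i,e_j\rangle,\qquad d_i=k_{ii},
\]
so that $K_S$ is the matrix $(k_{ji})_{i,j\in S}$ for finite $S\subseteq A$, and $\sigma(K_{\{i\}})=\{d_i\}$. We use the expansion in principal minors of an $S\times S$ matrix $B$ with $|S|=n$,
\begin{equation}\label{eq:minors}
\det(I-wB)=\sum_{k=0}^n(-w)^k\sum_{S'\subseteq S,\ |S'|=k}\det B_{S'},
\end{equation}
and its equivalent form $\det(x-B)=\sum_k(-1)^kx^{n-k}\sum_{|S'|=k}\det B_{S'}$.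

\begin{lemma}\label{lem:charpoly}
For finite $S\subseteq A$, $\det(x-K_S)=\prod_{i\in S}(x-d_i)$. In particular $\det K_S=\prod_{i\in S}d_i$.
\end{lemma}

\begin{proof}
Induct on $n=|S|$; the case $n\le1$ is trivial. For $S'\subsetneq S$ the inductive hypothesis gives $\det K_{S'}=\prod_{i\in S'}d_i$, the corresponding minor of the diagonal matrix $\operatorname{diag}(d_i)$. By \eqref{eq:minors}, $\det(x-K_S)=\prod_{i\in S}(x-d_i)+\kappa$ with $\kappa$ constant. For $i\in S$ we have $d_i\in\sigma(K_{\{i\}})\subseteq\sigma(K_S)$, and $x=d_i$ gives $\kappa=0$.
\end{proof}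

Consider what the lemma says for three atoms. The $2\times2$ minors give $k_{ji}k_{ij}=0$ for $i\ne j$. The $3\times3$ determinant is then $d_1d_2d_3+k_{21}k_{32}k_{13}+k_{31}k_{23}k_{12}$, so the two cyclic products add up to zero. They could still cancel each other. But their product contains $k_{21}k_{12}=0$, so one of them vanishes, and then so does the other. The absence of short cycles isolates the longer ones. In general this takes the following form. A \emph{cycle} in a directed graph without loops is a sequence $i_1\to i_2\to\dots\to i_m\to i_1$ of $m\ge2$ distinct vertices; indices are read modulo $m$.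

\begin{lemma}\label{lem:cycle}
Let $i_1\to\dots\to i_m\to i_1$ be a cycle of minimal length in a directed graph without loops, and $S=\{i_1,\dots,i_m\}$.
\begin{enumerate}
\item[(a)] The only edges between vertices of $S$ are the edges $i_r\to i_{r+1}$.
\item[(b)] If $B=(B_{ji})_{i,j\in S}$ is a complex matrix with $B_{ji}=0$ whenever $i\ne j$ and $i\to j$ is not an edge, then $\det B=\prod_{i\in S}B_{ii}+(-1)^{m-1}\prod_{r=1}^mB_{i_{r+1}i_r}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) An edge $i_r\to i_s$ with $s\ne r+1$ closes the cycle $i_s\to i_{s+1}\to\dots\to i_r\to i_s$, which omits $i_{r+1}$ and is therefore shorter.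

(b) A permutation $\tau$ of $S$ contributes to $\det B=\sum_\tau\operatorname{sgn}(\tau)\prod_iB_{\tau(i)i}$ only if $\tau(i_r)\in\{i_r,i_{r+1}\}$ for each $r$. If $\tau(i_r)=i_{r+1}$ for one $r$, then $\tau(i_{r+1})\ne i_{r+1}$, so $\tau(i_{r+1})=i_{r+2}$, and so on around the cycle. So $\tau$ is the identity or the $m$-cycle.
\end{proof}

Suppose now that $Y$ is null, and draw an edge $i\to j$ when $i\ne j$ and $k_{ji}\ne0$. Along a shortest cycle, Lemmas~\ref{lem:charpoly} and~\ref{lem:cycle}(b) would force a product of nonzero entries to vanish. So there is no cycle. Fix an atom $i_0$ and let $J$ be the set of atoms that can be reached from $i_0$ by a path of positive length. Then $i_0\notin J$, and both $J$ and $J\cup\{i_0\}$ are invariant; one of them is non-trivial. This is the argument that we have to extend. The difficulty is that $K$ may lead from an atom $i$ into $Y$, wander there, and return to an atom $j$, and such routes are invisible in the matrix $(k_{ji})$.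

\section{Spectra of compressions and of weighted compressions}\label{sec:spectra}

We first show that the atomless part contributes nothing to the nonzero spectrum. The idea is to shrink it continuously: eigenvalues move continuously, yet they are confined to $\sigma(K)$, which is discrete away from $0$.

\begin{lemma}\label{lem:spec}
For finite $S\subseteq A$ and measurable $F\subseteq Y$,
\[
\sigma(K_{S\cup F})\setminus\{0\}=\{d_i:i\in S\}\setminus\{0\}.
\]
In particular $K_F$ is quasinilpotent.
\end{lemma}

\begin{proof}
Take $(F_t)_{t\in[0,1]}$ as in (M2), and let $Q_t=P_{S\cup F_t}$ and $T_t=Q_tKQ_t$. For $s<t$ we have $\|(Q_t-Q_s)f\|^2=\int_{F_t\setminus F_s}|f|^2\,d\mu$, so $Q_t$ is strongly continuous. Strong convergence of a bounded family is uniform on the compact closures of the images of the unit ball under $K$ and $K^*$. So $t\mapsto Q_tK$ and $t\mapsto KQ_t=(Q_tK^*)^*$ are norm continuous, and hence so is $T_t$. By increasing spectrum, $\sigma(T_t)\subseteq\sigma(K_{S\cup F_t})\cup\{0\}\subseteq\sigma(K)\cup\{0\}$.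

Let $\lambda\ne0$ and let $\Gamma$ be a circle around $\lambda$ whose closed disc contains no point of $\sigma(K)\cup\{0\}$ other than possibly $\lambda$. Then $\Gamma$ misses every $\sigma(T_t)$, and by Lemma~\ref{lem:stab}(a) the rank of the Riesz projection of $T_t$ over $\Gamma$ is locally constant in $t$, hence constant. This rank is nonzero exactly when $\lambda\in\sigma(T_t)$. So $T_1$ and $T_0$ have the same nonzero spectrum, that is, $K_{S\cup F}$ and $K_S$ do. Lemma~\ref{lem:charpoly} gives $\sigma(K_S)$.
\end{proof}

Compactness cannot be dropped here: multiplication by $x$ on $L^2[0,1]$ has increasing spectrum, since $\sigma(T_E)$ is the essential range of $x$ on $E$, but it is not quasinilpotent. Apart from its passage to compressions of $K$, the hypothesis of increasing spectrum will be used only through Lemma~\ref{lem:spec}.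

\begin{example}\label{ex:oneatom}
Let $A=\{i\}$ and suppose $K_Y=0$. Then $K(xe_i+f)=(dx+\langle c,f\rangle)e_i+xb$ for $f\in L^2(Y)$, with $d=d_i$ and some $b,c\in L^2(Y)$. A number $\lambda\ne0$ is an eigenvalue of $K_{\{i\}\cup F}$ exactly when $f=x\chi_Fb/\lambda$ solves the first equation with $x\ne0$, that is, when $\lambda^2-d\lambda-\int_Fcb\,d\mu=0$. If $d\ne0$, Lemma~\ref{lem:spec} says that $d$ is a root; if $d=0$, it says that there is no nonzero root. In both cases $\int_Fcb\,d\mu=0$. As $F$ is arbitrary, $cb=0$: the route $i\to Y\to i$ is closed, and the sets $\operatorname{supp}b$ and $\{i\}\cup\operatorname{supp}b$ are invariant.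
\end{example}

When $K_Y\ne0$, the quantity $\int_Fcb\,d\mu$ is replaced by a series whose $n$-th term contains $\chi_F$ in $n$ places. To separate the terms, and the places within a term, we want to differentiate in $\chi_F$. So we replace $\chi_F$ by an arbitrary bounded weight. For finite $S\subseteq A$, $Z=S\cup Y$ and $\varphi\in L^\infty(Y)$ define on $L^2(Z)=L^2(S)\oplus L^2(Y)$
\[
\Phi_\varphi=I\oplus M_\varphi,\qquad T_\varphi=K_Z\Phi_\varphi .
\]
Weights with values in $[0,1]$ are weak* limits of characteristic functions, because $Y$ is atomless. To reach complex weights we use Vesentini's theorem \cite[Theorem~3.4.7]{Aupetit}: if $t\mapsto T(t)$ is an analytic map from a domain in $\mathbb C$ to a Banach algebra and $r$ is the spectral radius, then $\log r(T(t))$ is subharmonic (the value $-\infty$ is allowed). We also need that a subharmonic function $U$ on $\mathbb C$ with $U=-\infty$ on $[0,1]$ is identically $-\infty$, since a segment is not polar. Here is a direct proof. The map $J(\zeta)=(2+\zeta+\zeta^{-1})/4$ sends the unit circle onto $[0,1]$ and $\{|\zeta|>1\}$ onto $\mathbb C\setminus[0,1]$. Let $R>1$, let $M$ be a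 real upper bound for $U\circ J$ on $|\zeta|=R$, and let $\omega=\log|\zeta|/\log R$. The maximum principle on $1<|\zeta|<R$ gives $U\circ J\le M\omega-N(1-\omega)$ for every $N$. Let $N\to\infty$ and then $R\to\infty$.

\begin{lemma}\label{lem:weights}
\begin{enumerate}
\item[(a)] If $0\le\varphi\le1$, then $\sigma(T_\varphi)\setminus\{0\}=\{d_i:i\in S\}\setminus\{0\}$.
\item[(b)] If $d_i=0$ for all $i\in S$ (for instance if $S=\emptyset$), then $T_\varphi$ is quasinilpotent for every $\varphi\in L^\infty(Y)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $D=\{d_i:i\in S\}\setminus\{0\}$ and take $\mathcal P_n$ as in (M3). By (M2) there is $F_n\subseteq Y$ with $\mu(F_n\cap E)=\int_E\varphi\,d\mu$ for every block $E\in\mathcal P_n$. If $g$ is constant on the blocks of $\mathcal P_m$, then $\int(\chi_{F_n}-\varphi)g\,d\mu=0$ for $n\ge m$. Such $g$ are dense in $L^1(Y)$ and $|\chi_{F_n}-\varphi|\le1$, so $\chi_{F_n}\to\varphi$ weak*. A product of two $L^2$ functions is in $L^1$, so $\Phi_n=P_{S\cup F_n}\to\Phi_\varphi$ in the weak operator topology.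

Weak convergence becomes norm convergence when there is a compact factor on \emph{each} side. Write the polar decomposition $K_Z=W|K_Z|$ as $K_Z=R_1R_2$ with $R_1=W|K_Z|^{1/2}$ and $R_2=|K_Z|^{1/2}$, both compact. Then $R_2\Phi_nR_1\to R_2\Phi_\varphi R_1$ in norm. Indeed, for rank-one operators $R_r=\langle\cdot,g_r\rangle f_r$ we have $R_2\Phi R_1=\langle\Phi f_1,g_2\rangle\langle\cdot,g_1\rangle f_2$; finite-rank operators follow by linearity, and compact ones by approximation, as $\|\Phi_n\|\le1$. The operator $R_2\Phi_nR_1$ has the same nonzero spectrum as $\Phi_nR_1R_2=\Phi_nK_Z$, hence as $K_{S\cup F_n}$, and this is $D$ by Lemma~\ref{lem:spec}. By Lemma~\ref{lem:stab}(b) the nonzero spectrum of $R_2\Phi_\varphi R_1$ is $D$, and it equals that of $R_1R_2\Phi_\varphi=T_\varphi$.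

(b) Let $E_1,\dots,E_m$ be a partition of $Y$ and $\varphi_t=\sum_rt_r\chi_{E_r}$ for $t\in\mathbb C^m$. We show by induction on $l$ that $r(T_{\varphi_t})=0$ for $t\in\mathbb C^l\times[0,1]^{m-l}$. For $l=0$ this is (a). For the step, fix $t_1,\dots,t_l\in\mathbb C$ and $t_{l+2},\dots,t_m\in[0,1]$. The operator $T_{\varphi_t}$ is affine in $t_{l+1}$, so $\log r(T_{\varphi_t})$ is subharmonic in $t_{l+1}$; it is $-\infty$ on $[0,1]$, hence everywhere. So (b) holds for simple $\varphi$. A general $\varphi$ is a uniform limit of simple functions, $\varphi\mapsto T_\varphi$ is norm continuous, and Lemma~\ref{lem:stab}(b) with $D=\emptyset$ applies.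
\end{proof}

\section{Eliminating the atomless part}\label{sec:schur}

Let $L=K_Y$ and, for atoms $i,j$,
\[
b_i=P_YKe_i,\qquad c_j=P_YK^te_j .
\]
Thus $b_i$ is the part of $Ke_i$ in $Y$, and for $f\in L^2(Y)$ the coefficient of $e_j$ in $Kf$ is $\langle Kf,e_j\rangle=\langle c_j,f\rangle$. By Lemma~\ref{lem:weights}(b) with $S=\emptyset$, the operator $L\psi=LM_\psi$ is quasinilpotent for every $\psi\in L^\infty(Y)$, so $I-L\psi$ is invertible and we may define
\begin{equation}\label{eq:B}
B_{ji}(\psi)=k_{ji}+\langle c_j,\psi(I-L\psi)^{-1}b_i\rangle=k_{ji}+\sum_{n\ge1}\langle c_j,\psi(L\psi)^{n-1}b_i\rangle .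
\end{equation}
The $n$-th term collects the routes from $i$ to $j$ with $n$ stops in $Y$, each stop weighted by $\psi$. Inversion is continuous and analytic on the invertible operators, so $B_{ji}$ is norm continuous on $L^\infty(Y)$ and entire on every finite-dimensional subspace. For finite $S\subseteq A$ put $B_S(\psi)=(B_{ji}(\psi))_{i,j\in S}$. The entries do not depend on $S$, so $B_{S'}(\psi)$ is a principal submatrix of $B_S(\psi)$ for $S'\subseteq S$.

These matrices are Schur complements. On $L^2(S)\oplus L^2(Y)$ let $\beta e_i=b_i$ and $\gamma f=\sum_{j\in S}\langle c_j,f\rangle e_j$. Then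
\[
I-wT_\varphi=\begin{pmatrix}I-wK_S&-w\gamma\varphi\\-w\beta&I-wL\varphi\end{pmatrix}.
\]
A block operator whose lower right corner $T_{22}$ is invertible is invertible exactly when $T_{11}-T_{12}T_{22}^{-1}T_{21}$ is. Here this complement is $I-wK_S-w\gamma\,(w\varphi)(I-L\,w\varphi)^{-1}\beta=I-wB_S(w\varphi)$. Therefore
\begin{equation}\label{eq:schur}
I-wT_\varphi\ \text{is invertible}\iff\det\bigl(I-wB_S(w\varphi)\bigr)\ne0 .
\end{equation}
The next lemma extends Lemma~\ref{lem:charpoly} from $K_S=B_S(0)$ to all $B_S(\psi)$. The new difficulty is that \eqref{eq:schur} ties the argument of $B_S$ to the spectral parameter $w$; analyticity in $\psi$ unties them.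

\begin{lemma}\label{lem:detB}
For finite $S\subseteq A$, $w\in\mathbb C$ and $\psi\in L^\infty(Y)$,
\[
\det\bigl(I-wB_S(\psi)\bigr)=\prod_{i\in S}(1-wd_i).
\]
In particular $B_{ii}(\psi)=d_i$ and $\det B_S(\psi)=\prod_{i\in S}d_i$.
\end{lemma}

\begin{proof}
Induct on $n=|S|\ge1$. For $S'\subsetneq S$ we have $\det B_{S'}(\psi)=\prod_{i\in S'}d_i$, by the inductive hypothesis or trivially if $S'=\emptyset$. So \eqref{eq:minors} gives
\[
\det\bigl(I-wB_S(\psi)\bigr)=\prod_{i\in S}(1-wd_i)+\kappa(\psi)w^n,\qquad\kappa(\psi)=(-1)^n\Bigl(\det B_S(\psi)-\prod_{i\in S}d_i\Bigr),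
\]
and we must show $\kappa=0$.

Suppose $d_i\ne0$ for some $i\in S$, and put $w_0=1/d_i$. For $0\le\varphi\le1$, Lemma~\ref{lem:weights}(a) gives $d_i\in\sigma(T_\varphi)$, so $I-w_0T_\varphi$ is not invertible. By \eqref{eq:schur}, $0=\det(I-w_0B_S(w_0\varphi))=\kappa(w_0\varphi)w_0^n$. With $\varphi_t=\sum_rt_r\chi_{E_r}$ as before, $t\mapsto\kappa(w_0\varphi_t)$ is entire on $\mathbb C^m$ and vanishes on $[0,1]^m$. The identity theorem, applied in one variable after another, shows that it vanishes on $\mathbb C^m$. So $\kappa$ vanishes on simple functions, and everywhere by continuity.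

Suppose $d_i=0$ for all $i\in S$. For $w\ne0$ the operator $T_{\psi/w}$ is quasinilpotent by Lemma~\ref{lem:weights}(b), so \eqref{eq:schur} with $\varphi=\psi/w$ gives $1+\kappa(\psi)w^n\ne0$. This holds for all $w\ne0$, which forces $\kappa(\psi)=0$.
\end{proof}

\section{An atom forces decomposability}\label{sec:atom}

The functions $B_{ji}$ will define the graph. To build invariant sets we must know what it means that $B_{ji}$ is constant. Expanding \eqref{eq:B} and polarizing shows only that \emph{symmetrized} multilinear expressions vanish, while invariance requires each expression to vanish separately. The same principle as for cycles removes the symmetrization: once the shorter expressions vanish, the slots of a longer one live on disjoint sets. For two slots this is immediate. If $\langle c,\psi b\rangle=0$ for all $\psi$, then $cb=0$. In $\langle c,\psi_1L\psi_2b\rangle$ we may assume that $\psi_1$ lives on $\operatorname{supp}c$ and $\psi_2$ on $\operatorname{supp}b$. Then $c\psi_2=0$, so the swapped term $\langle c,\psi_2L\psi_1b\rangle$ vanishes and the symmetrized sum is the term we want.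

\begin{lemma}\label{lem:depol}
Let $b,c\in L^2(Y)$ satisfy $\langle c,\psi(I-L\psi)^{-1}b\rangle=0$ for all $\psi\in L^\infty(Y)$. Then
\[
W_n(\psi_1,\dots,\psi_n):=\langle c,\psi_1L\psi_2L\cdots L\psi_nb\rangle=0
\]
for all $n\ge1$ and all $\psi_1,\dots,\psi_n\in L^\infty(Y)$.
\end{lemma}

\begin{proof}
Replacing $\psi$ by $z\psi$ gives $\sum_{n\ge1}z^nW_n(\psi,\dots,\psi)=0$ for all $z\in\mathbb C$, so $W_n(\psi,\dots,\psi)=0$. The coefficient of $t_1\cdots t_n$ in $W_n(\psi,\dots,\psi)$ with $\psi=\sum_rt_r\psi_r$ yields
\begin{equation}\label{eq:sym}
\sum_{\tau\in\mathrm{Sym}(n)}W_n(\psi_{\tau(1)},\dots,\psi_{\tau(n)})=0 .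
\end{equation}
For $l\ge0$ call $g=L^t\psi_lL^t\psi_{l-1}\cdots L^t\psi_1c$ a \emph{left function of order $l$} and $h=L\psi_1L\psi_2\cdots L\psi_lb$ a \emph{right function of order $l$}, with arbitrary $\psi$'s; order $0$ means $g=c$, $h=b$. Let $U_l$ and $V_l$ be the suprema of the supports of all left and of all right functions of order $l$. Moving the first $r-1$ factors across the pairing, we see the $r$-th slot of $W_n$:
\begin{equation}\label{eq:slot}
W_n(\psi_1,\dots,\psi_n)=\int g\,\psi_r\,h\,d\mu,
\end{equation}
with $g$ left of order $r-1$ and $h$ right of order $n-r$, both independent of $\psi_r$. Conversely every such integral is a value of $W_n$.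

Induct on $n$. For $n=1$, \eqref{eq:sym} is the claim. Let $n\ge2$ and $W_m=0$ for $m<n$. If $g$ is left of order $l$, $h$ is right of order $l'$ and $l+l'\le n-2$, then $\int g\psi h\,d\mu$ is a value of $W_{l+l'+1}$, so it vanishes for all $\psi$, and $gh=0$. By (M1), $U_l$ and $V_{l'}$ are countable unions of supports. Hence
\[
U_l\cap V_{l'}\ \text{is null whenever}\ l+l'\le n-2 .
\]
Put $G_r=U_{r-1}\cap V_{n-r}$ for $1\le r\le n$. By \eqref{eq:slot}, $W_n$ does not change when the function in the $r$-th slot is multiplied by $\chi_{G_r}$, whatever the other slots contain. For $s<r$ we have $G_r\cap G_s\subseteq U_{s-1}\cap V_{n-r}$ and $(s-1)+(n-r)\le n-2$, so the sets $G_r$ are disjoint.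

Given $\psi_1,\dots,\psi_n$, replace them one after another by $\psi_r\chi_{G_r}$; this does not change $W_n(\psi_1,\dots,\psi_n)$. So we may assume that $\psi_r$ is supported in $G_r$. If $\tau$ is not the identity, choose $r$ with $\tau(r)\ne r$. The $r$-th slot of the term $\tau$ in \eqref{eq:sym} contains $\psi_{\tau(r)}$, and $\psi_{\tau(r)}\chi_{G_r}=0$, so this term vanishes. Only the identity is left, and $W_n(\psi_1,\dots,\psi_n)=0$.
\end{proof}

For an atom $i$, the part of $Y$ that can be reached from $i$ without passing through another atom is described by the closed span of all functions $\psi_0L\psi_1L\cdots L\psi_nb_i$ with $n\ge0$ and $\psi_r\in L^\infty(Y)$. This space is invariant under multiplications, so by Lemma~\ref{lem:standard} it equals $L^2(F_i)$ for a set $F_i\subseteq Y$. It contains $b_i$, and it is $L$-invariant because $L$ maps a spanning function to a spanning function. If $B_{ji}$ is constant, then $B_{ji}(\psi)-B_{ji}(0)=0$ is the hypothesis of Lemma~\ref{lem:depol} for $c_j$ and $b_i$, and the lemma says that $c_j$ annihilates every spanning function. Thus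
\begin{equation}\label{eq:const}
B_{ji}\ \text{constant}\ \Longrightarrow\ \langle c_j,f\rangle=0\ \text{for all}\ f\in L^2(F_i).
\end{equation}

\begin{proposition}\label{prop:atom}
If $\mu$ has an atom and $\dim L^2(X,\mu)\ge2$, then every compact $K$ with increasing spectrum is decomposable.
\end{proposition}

\begin{proof}
Define a directed graph on $A$ by: $i\to j$ if $i\ne j$ and the function $B_{ji}$ is not identically zero.

\emph{The graph has no cycle.} Otherwise let $i_1\to\dots\to i_m\to i_1$ be a shortest cycle, with vertex set $S$. Lemma~\ref{lem:cycle}(b) applies to $B_S(\psi)$ for each $\psi$, and $\det B_S(\psi)=\prod_{i\in S}d_i=\prod_{i\in S}B_{ii}(\psi)$ by Lemma~\ref{lem:detB}. So $\prod_rB_{i_{r+1}i_r}(\psi)=0$ for all $\psi$. Choose $\psi_r$ with $B_{i_{r+1}i_r}(\psi_r)\ne0$. On the span of $\psi_1,\dots,\psi_m$ the factors are entire functions, none identically zero, so their product is not identically zero. This is a contradiction.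

\emph{The invariant sets.} Fix an atom $i_0$. Let $J$ be the set of atoms reachable from $i_0$ by a path of length at least $1$; we use this set because an infinite graph without cycles need not have a vertex without outgoing edges. A closed path contains a cycle, so $i_0\notin J$. Put $J_0=J\cup\{i_0\}$ and
\[
E=J\cup\bigcup_{i\in J_0}F_i .
\]
Let $i\in J_0$. Every $j$ with $i\to j$ lies in $J$.
\begin{itemize}
\item We have $Ke_i=d_ie_i+\sum_{j\ne i}k_{ji}e_j+b_i$ with $b_i\in L^2(F_i)$. If $k_{ji}=B_{ji}(0)\ne0$ and $j\neq i$, then $i\to j$ and $j\in J$. So $Ke_i\in L^2(E\cup\{i\})$.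
\item For $f\in L^2(F_i)$ we have $Kf=\sum_j\langle c_j,f\rangle e_j+Lf$ with $Lf\in L^2(F_i)$. If $\langle c_j,f\rangle\ne0$, then $B_{ji}$ is not constant by \eqref{eq:const}. Then $j\ne i$, because $B_{ii}$ is the constant $d_i$, and $B_{ji}$ is not identically zero. So $i\to j$ and $j\in J$. Hence $Kf\in L^2(E)$.
\end{itemize}
By (M1), $L^2(E)$ is the closed span of the $e_i$, $i\in J$, and the spaces $L^2(F_i)$, $i\in J_0$. So $E$ and $E\cup\{i_0\}$ are $K$-invariant, and $i_0\notin E$. If $E$ is not null, $L^2(E)$ is non-trivial, since it does not contain $e_{i_0}$. If $E$ is null, the line $L^2(\{i_0\})$ is invariant, and it is non-trivial because $\dim L^2\ge2$.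
\end{proof}

\section{Maximal invariant chains and their gaps}\label{sec:gaps}

Maximal chains of $K$-invariant sets exist by Zorn's lemma. A chain in a partially ordered set is maximal exactly when it contains every element comparable with all of its members.

\begin{proof}[Proof of Theorem~\ref{thm:B}(iii)]
Let $\mathcal E$ be a maximal chain of $K$-invariant sets. It contains $\emptyset$ and $X$. It is closed under suprema: if $\mathcal F\subseteq\mathcal E$, then $\sup\mathcal F$ is invariant by (M1), and each $F\in\mathcal E$ either lies in some member of $\mathcal F$, hence in $\sup\mathcal F$, or contains all members, hence $\sup\mathcal F$. The same argument with inclusions reversed applies to infima. In particular $E_-\in\mathcal E$ for $E\in\mathcal E$.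

Let $E_-\subsetneq E$ be a gap and $G=E\setminus E_-$. Suppose $H\subseteq G$ is $K_G$-invariant. For $f\in L^2(H)$ we have $Kf\in L^2(E)$ and $P_GKf=K_Gf\in L^2(H)$, so $Kf\in L^2(E_-\cup H)$. As $E_-$ is invariant, $E_-\cup H$ is $K$-invariant. Every member of $\mathcal E$ lies in $E_-$ or contains $E$, so $E_-\cup H$ is comparable with all of them and belongs to $\mathcal E$. Hence it equals $E_-$ or $E$, that is, $H=\emptyset$ or $H=G$. So $K_G$ is indecomposable. It is compact, and it has increasing spectrum because its compressions $(K_G)_F=K_F$, $F\subseteq G$, are compressions of $K$. If $\dim L^2(G)=1$, then $G$ is an atom. If $\dim L^2(G)\ge2$, Proposition~\ref{prop:atom} applied to $K_G$ shows that $G$ is atomless; then $G\subseteq Y$, and all compressions of $K_G$ are quasinilpotent by Lemma~\ref{lem:spec}.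

Now assume that all gaps are one-dimensional, and suppose that a set $H\notin\mathcal E$ is comparable with every member of $\mathcal E$. Put $E=\inf\{F\in\mathcal E:F\supseteq H\}$ and $E'=\sup\{F\in\mathcal E:F\subseteq H\}$. Both are in $\mathcal E$, so $E'\subsetneq H\subsetneq E$. Every $F\in\mathcal E$ contains $E$ or lies in $E'$, so $E'=E_-$. The sets $H\setminus E'$ and $E\setminus H$ are disjoint and non-null, so this gap has dimension at least $2$, a contradiction. Hence $\mathcal E$ is maximal among chains of all standard subspaces.
\end{proof}

\section{Hilbert--Schmidt operators}\label{sec:HS}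

By Theorem~\ref{thm:B}(iii), the only obstacle to triangularization is an atomless gap carrying an indecomposable operator with quasinilpotent compressions. We show that a Hilbert--Schmidt operator has no such gap. There are no atoms and hence no minors, but traces of powers play the same role: they are sums over cycles.

We recall the facts needed. An operator $T$ on $L^2(G)$ is Hilbert--Schmidt exactly when $(Tf)(x)=\int k(x,y)f(y)\,d\mu(y)$ with $k\in L^2(G\times G)$. A product of $n\ge2$ Hilbert--Schmidt operators $T_r$ with kernels $k_r$ is trace class, and
\begin{equation}\label{eq:trace}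
\operatorname{tr}(T_1\cdots T_n)=\int_{G^n}\prod_{r=1}^nk_r(x_r,x_{r+1})\,d\mu^n(x),\qquad x_{n+1}=x_1 .
\end{equation}
The integral converges absolutely, because the functions $|k_r|$ are also Hilbert--Schmidt kernels and $\int\prod_r|k_r|\le\prod_r\|k_r\|_2$. Lidskii's theorem states that the trace of a trace-class operator is the absolutely convergent sum of its nonzero eigenvalues, repeated according to algebraic multiplicity. Finally, a \emph{closed ideal} of the Banach lattice $L^2(G)$ is a closed subspace $\mathcal I$ such that $f\in\mathcal I$ and $|g|\le|f|$ imply $g\in\mathcal I$. Such an $\mathcal I$ is invariant under multiplications, so by Lemma~\ref{lem:standard} the closed ideals are exactly the spaces $L^2(H)$. An operator is \emph{positive} if it preserves nonnegative functions and \emph{irreducible} if it has no non-trivial invariant closed ideal. De Pagter's theorem \cite{dePagter} states that a positive compact irreducible operator on a Banach lattice of dimension greater than $1$ has positive spectral radius.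

\begin{proposition}\label{prop:HS}
Let $G$ be atomless and non-null, and let $T$ be a Hilbert--Schmidt operator on $L^2(G)$ all of whose standard compressions are quasinilpotent. Then $T$ is decomposable.
\end{proposition}

\begin{proof}
Fix a measurable, everywhere finite kernel $k$ of $T$. The plan is to show that the operator $R$ with kernel $|k|$ is quasinilpotent too, and to apply de Pagter's theorem to $R$.

\emph{Step 1: sums over cycles vanish.} For $n\ge2$ define the symmetric function
\[
h_n(x_1,\dots,x_n)=\sum_{\tau\in\mathrm{Sym}(n)}\prod_{r=1}^nk(x_{\tau(r)},x_{\tau(r+1)}),\qquad\tau(n+1)=\tau(1),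
\]
which is integrable on $G^n$. We claim $h_n=0$ almost everywhere. For every $E$, the operator $(P_ET)^n$ is trace class and quasinilpotent, so its trace is $0$ by Lidskii's theorem. Let $E_1,\dots,E_n$ be disjoint, $P_r=P_{E_r}$, and $P_N=\sum_{r\in N}P_r$ for $N\subseteq\{1,\dots,n\}$. Then
\[
0=\operatorname{tr}(P_NT)^n=\sum_{\alpha:\{1,\dots,n\}\to N}\operatorname{tr}(P_{\alpha(1)}T\cdots P_{\alpha(n)}T).
\]
Multiply by $(-1)^{n-|N|}$ and sum over $N$. A map $\alpha$ receives the coefficient $\sum_{N\supseteq\operatorname{im}\alpha}(-1)^{n-|N|}$, which is $1$ if $\alpha$ is onto and $0$ otherwise. So only permutations remain. In \eqref{eq:trace} for the permutation $\tau$ the $r$-th variable ranges over $E_{\tau(r)}$; naming it $x_{\tau(r)}$, we obtain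
\[
0=\sum_{\tau\in\mathrm{Sym}(n)}\operatorname{tr}(P_{\tau(1)}T\cdots P_{\tau(n)}T)=\int_{E_1\times\dots\times E_n}h_n\,d\mu^n .
\]
Take a finite partition of $G$ into blocks of measure at most $\eta$. If $B_1,\dots,B_n$ are distinct blocks, any subsets $E_r\subseteq B_r$ are disjoint, so $h_n=0$ almost everywhere on $B_1\times\dots\times B_n$ by (M4). The products with a repeated block have total measure at most $\binom n2\sum_B\mu(B)^2\mu(G)^{n-2}\le\binom n2\eta\,\mu(G)^{n-1}$. Since $G$ is atomless, $\eta$ can be taken arbitrarily small, and the claim follows.

\emph{Step 2: each cycle vanishes.} Fix $n\ge2$. For almost every $(x_1,\dots,x_n)\in G^n$ we have $h_m(x_{r_1},\dots,x_{r_m})=0$ for all $m\ge2$ and all distinct indices $r_1,\dots,r_m$; these are finitely many conditions, each failing on a null set by Step~1. Take such a point and the graph on $\{1,\dots,n\}$ with $r\to s$ if $r\ne s$ and $k(x_r,x_s)\ne0$. Suppose it has a cycle, and take a shortest one, of length $m$. A term of $h_m$ at the corresponding $m$ points is nonzero only if consecutive vertices in the order $\tau$ are joined by edges. By Lemma~\ref{lem:cycle}(a)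 this happens only for the $m$ rotations of the cycle, and they all give the same nonzero product. So $h_m\ne0$ there, a contradiction. In particular $1\to2\to\dots\to n\to1$ is not a cycle, that is, $\prod_r|k(x_r,x_{r+1})|=0$ almost everywhere. By \eqref{eq:trace}, $\operatorname{tr}R^n=0$ for all $n\ge2$.

\emph{Step 3: $R$ is quasinilpotent.} Let $\lambda_1,\lambda_2,\dots$ be the nonzero eigenvalues of $R$ with multiplicity. Those of $R^n$ are the $\lambda_j^n$, so Lidskii's theorem gives $\sum_j|\lambda_j|^2<\infty$ and $\sum_j\lambda_j^n=0$ for $n\ge2$. Suppose the list is not empty. Let $\rho$ be the largest modulus, attained for $j=1,\dots,q$, and let $\omega_j=\lambda_j/\rho$. Then $\theta=\sup_{j>q}|\omega_j|<1$, so $|\sum_{j\le q}\omega_j^n|=|\sum_{j>q}\omega_j^n|\le\theta^{n-2}\sum_j|\omega_j|^2\to0$. By compactness of the torus, $(\omega_1^n,\dots,\omega_q^n)$ converges along a sequence $n_l$, which we may thin so that $n_{l+1}-n_l\to\infty$. Along the exponents $n_{l+1}-n_l$ each $\omega_j^n$ with $j\le q$ tends to $1$, so the sum tends to $q\geq1$, a contradiction.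

\emph{Step 4.} The operator $R$ is positive, compact and quasinilpotent on the infinite-dimensional lattice $L^2(G)$. By de Pagter's theorem it leaves some $L^2(H)$ invariant, with $H$ and $G\setminus H$ non-null. Then $\int_{(G\setminus H)\times H}|k|\,d\mu^2=\int_{G\setminus H}R\chi_H\,d\mu=0$, so $k=0$ almost everywhere on $(G\setminus H)\times H$, and $H$ is $T$-invariant.
\end{proof}

\begin{corollary}\label{cor:HS}
Every Hilbert--Schmidt operator $K$ with increasing spectrum admits a standard triangularization.
\end{corollary}

\begin{proof}
Let $\mathcal E$ be a maximal chain of $K$-invariant sets. For a gap with $G$ atomless, $K_G$ would be Hilbert--Schmidt and indecomposable with quasinilpotent compressions, contrary to Proposition~\ref{prop:HS}. By Theorem~\ref{thm:B}(iii) every gap is an atom and $\mathcal E$ is a standard triangularization.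
\end{proof}

\begin{remark}
The Cauchy kernel $k(z,w)=1/(z-w)$ shows where the exponent $2$ enters. It satisfies $h_n=0$ at distinct points for every $n\ge3$. Indeed, every cyclic order of $x_1,\dots,x_n$ arises exactly once by inserting $x=x_n$ into an edge $a\to b$ of a cyclic order of the other $n-1\ge2$ points. The insertion multiplies the cyclic product by
\[
\frac{a-b}{(a-x)(x-b)}=\frac1{x-b}-\frac1{x-a},
\]
and these factors sum to zero around the cycle. Only the first identity fails: $h_2(z,w)=-2/(z-w)^2$ vanishes nowhere. In Step~1 this identity comes from $\operatorname{tr}(P_ET)^2=0$ and formula \eqref{eq:trace} with $n=2$, whose integrand has modulus $|z-w|^{-2}$ and is not integrable on $\mathbb D\times\mathbb D$. Without $h_2=0$, cycles of length $2$ survive, and Step~2 cannot start.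
\end{remark}

\section{Transplanting the counterexample}\label{sec:end}

\begin{proof}[Proof of Theorem~\ref{thm:B}(i), (ii), (iv)]
If $\mu$ has an atom, every compact $K$ with increasing spectrum is decomposable by Proposition~\ref{prop:atom}. If $\mu$ is purely atomic, there is no non-null atomless set, so by (iii) all gaps of a maximal invariant chain are atoms and the chain is a standard triangularization. The first sentence of (iv) is Corollary~\ref{cor:HS}. It remains to construct the counterexamples.

Let $Y$ be non-null. By Carath\'eodory's theorem \cite[\S41, Theorem~C]{Halmos}, every separable atomless measure algebra of total measure $1$ is isomorphic to that of Lebesgue measure on the unit interval. So there is a bijection $\vartheta$ from the measure algebra of $Y$ onto that of $\mathbb D$ that preserves the Boolean operations and satisfies $|\vartheta(E)|=\pi\mu(E)/\mu(Y)$. The map $\chi_E\mapsto(\mu(Y)/\pi)^{1/2}\chi_{\vartheta(E)}$ extends linearly to an isometry between the spaces of simple functions, and then to a unitary $W:L^2(Y)\to L^2(\mathbb D)$. Since $\chi_E\chi_F=\chi_{E\cap F}$, we have $WP_E=P_{\vartheta(E)}W$.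 By Theorem~\ref{thm:A}, $K_0=W^{-1}CW$ lies in $\bigcap_{p>2}\mathcal S_p$, its nonzero standard compressions have spectrum $\{0\}$, and its only invariant sets are $\emptyset$ and $Y$.

If $\mu$ is atomless, then $X=Y$ is non-null and $K_0$ is an indecomposable compact operator with increasing spectrum. This proves ``only if'' in (i) and the last clause of (iv).

If $\mu$ is not purely atomic, let $K=K_0\oplus0$ on $L^2(Y)\oplus L^2(A)$, which lies in $\bigcap_{p>2}\mathcal S_p$. For non-null $E$ the compression $K_E=(K_0)_{E\cap Y}\oplus0$ has spectrum $\{0\}$, so $K$ has increasing spectrum. A set $E$ is $K$-invariant if and only if $E\cap Y$ is $K_0$-invariant, that is, $E\cap Y\in\{\emptyset,Y\}$. Suppose $\mathcal E$ is a standard triangularization of $K$. The chain has to jump across all of $Y$ at once, and we insert a set into this jump. Let $U=\sup\{E\in\mathcal E:E\cap Y=\emptyset\}\subseteq A$, and choose $F\subseteq Y$ with $F$ and $Y\setminus F$ non-null. Let $E\in\mathcal E$. If $E\cap Y=\emptyset$, then $E\subseteq U\subseteq U\cup F$. Otherwise $E\supseteq Y$; then $E$ is contained in no member of $\mathcal E$ that misses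 $Y$, so it contains all of them, hence $U$, and $E\supseteq U\cup F$. Thus $U\cup F$ is comparable with every member of $\mathcal E$. It is not in $\mathcal E$, because $(U\cup F)\cap Y=F\notin\{\emptyset,Y\}$ and so $U\cup F$ is not invariant. This contradicts the maximality of $\mathcal E$ among chains of all standard subspaces. So $K$ has no standard triangularization, which proves ``only if'' in (ii) and the sharpness statement in (iv).
\end{proof}

\begin{thebibliography}{9}

\bibitem{Aupetit}
Aupetit, \emph{A Primer on Spectral Theory}.

\bibitem{dePagter}
de Pagter, \emph{Irreducible compact operators}, Math. Z. 192 (1986).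

\bibitem{Drnovsek}
Roman Drnov\v{s}ek, \emph{Triangularizability of trace-class operators with increasing spectrum}, arXiv:1508.07766 (2015).

\bibitem{Halmos}
Halmos, \emph{Measure Theory}.

\end{thebibliography}
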